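\title{Arithmetic progressions of every length and arbitrarily small step in the golden L orbit}

\begin{abstract}
Let $\Gamma\subset SL_2(\mathbb{R})$ be the Veech group of the golden L and let $S$ be the $\Gamma$-orbit of the vector $(1,0)$ in the plane. We show that for every $n$ and every $\epsilon>0$ some horizontal line contains $n$ distinct points of $S$ within distance $\epsilon$ of each other, and that these points can be taken in arithmetic progression. The proof is elementary. It combines explicit progressions in the directions $(p\phi,q)$, a Euclidean algorithm over $\mathbb{Z}[\phi]$, and a comparison of vectors with their Galois conjugates. We also show that the directions with the same property are exactly those with slope in $\mathbb{Q}(\sqrt5)\cup\{\infty\}$, that every finite pattern is approximated on horizontal lines, and that the property survives finite partitions of $S$.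
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\phi=\frac{1+\sqrt5}{2}$, so that $\phi^2=\phi+1$, and let $\Gamma\subset SL_2(\mathbb{R})$ be the group generated by
\[
\sigma_0=\begin{pmatrix}1&\phi\\0&1\end{pmatrix},\quad
\sigma_1=\begin{pmatrix}\phi&\phi\\1&\phi\end{pmatrix},\quad
\sigma_2=\begin{pmatrix}\phi&1\\\phi&\phi\end{pmatrix},\quad
\sigma_3=\begin{pmatrix}1&0\\\phi&1\end{pmatrix}.
\]
This is the Veech group of the ``golden L'' translation surface, a non-arithmetic lattice in $SL_2(\mathbb{R})$. It is generated by $\sigma_0$ and $\sigma_3$ alone, but the four matrices above suit the algorithm of Section~\ref{sec:euclid}. We write vectors as pairs $(x,y)$, put $e_1=(1,0)$ and $e_2=(0,1)$, let $\|\cdot\|$ be the Euclidean norm, and study the orbit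
\[
S=\Gamma e_1=\{\gamma e_1:\gamma\in\Gamma\}\subset\mathbb{R}^2 .
\]

A set in the plane is \emph{uniformly discrete} if the distances between its distinct points are bounded below by a positive constant. The model case is the orbit of $e_1$ under $SL_2(\mathbb{Z})$: it lies in $\mathbb{Z}^2$, so distinct points are at distance at least $1$. The coordinates of the points of $S$ lie instead in the ring $\mathbb{Z}[\phi]$, which is dense in $\mathbb{R}$, and this argument is lost. It is known that $S$ is discrete but not uniformly discrete. It is also known that for every $\epsilon>0$ some horizontal line carries three distinct points of $S$ within distance $\epsilon$ of each other. The question of how far this crowding goes is posed in \cite{Bashan}: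

\begin{quote}
Is it true that for every $\epsilon>0$ and every $n\in\mathbb{N}$ there are distinct points $x_1,\dots,x_n\in S$ on one horizontal line with $\|x_i-x_j\|<\epsilon$ for all $i,j$?
\end{quote}

The obvious source of points on a horizontal line does not help. The shear $\sigma_0$ moves a point of the line $y=c$ by $\phi c$, and this is a small step only near the $x$-axis, where a discrete orbit has no room for it. If a close pair is regarded as an arithmetic coincidence, then $n$ close points on one line require $n-1$ simultaneous coincidences, and one might guess that $n$ is bounded once $\epsilon$ is small. The guess is wrong: the step and the number of points can be prescribed independently of each other.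

\begin{theorem}\label{thm:main}
For every $n\in\mathbb{N}$ and $\epsilon>0$ there are distinct $x_1,\dots,x_n\in S$ on one horizontal line with $\|x_i-x_j\|<\epsilon$ for all $i,j$. They may be taken in arithmetic progression, with common difference $(\phi^{1-k},0)$ for some $k\in\mathbb{Z}$.
\end{theorem}

The proof gives more.

\begin{theorem}\label{thm:more}
\begin{enumerate}
\item[(a)] \emph{(Progressions.)} There is an infinite set $E\subset\mathbb{Z}$, unbounded above, such that for every $k\in E$ and every $n$ the set $S$ contains a horizontal arithmetic progression of length $n$ with difference exactly $(\phi^{1-k},0)$. The set of $t>0$ such that, for every $n$, $S$ contains a horizontal arithmetic progression of length $n$ and difference $(t,0)$ is dense in $(0,\infty)$.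
\item[(b)] \emph{(Dense segments, all patterns.)} For all $L,\epsilon>0$ there is a horizontal segment of length $L$ in which $S$ is $\epsilon$-dense. For all real $f_1,\dots,f_n$ (repetitions allowed) and $\delta>0$ there are distinct $x_1,\dots,x_n\in S$ on a horizontal line and a point $w$ of that line with $\|x_i-w-f_ie_1\|<\delta$ for all $i$.
\item[(c)] \emph{(Directions.)} Let $\ell$ be a line through $0$. If its slope lies in $\mathbb{Q}(\sqrt5)\cup\{\infty\}$, then for all $n$ and $\epsilon$ some line parallel to $\ell$ contains $n$ distinct points of $S$ with pairwise distances less than $\epsilon$, in arithmetic progression. Otherwise every line parallel to $\ell$ contains at most one point of $S$. So the property holds for the direction $\ell$ if and only if the slope of $\ell$ lies in $\mathbb{Q}(\sqrt5)\cup\{\infty\}$.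
\item[(d)] \emph{(Partition regularity.)} If $S=S_1\cup\dots\cup S_r$, then some $S_i$ alone contains, for all $n$ and $\epsilon$, an $n$-term horizontal arithmetic progression of diameter less than $\epsilon$.
\end{enumerate}
\end{theorem}

The proofs of both theorems use only the four matrices. The discreteness of $\Gamma$ enters only in Section~\ref{sec:where}, which explains where the clusters lie.

\section{The idea, on four points}\label{sec:idea}

We do not look for close points directly. Let $v=ge_1\in S$ with $g\in\Gamma$, and suppose that $z_1,\dots,z_n\in S$ form a progression parallel to $v$, say $z_i-z_j=(i-j)\,t\,v$ with $t\neq0$ real. Then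
\begin{equation}\label{eq:straighten}
x_j:=g^{-1}z_j\in S,\qquad x_i-x_j=(i-j)\,t\,e_1 .
\end{equation}
The $z_j$ may be far apart. What counts is the length of their step measured against the vector $v\in S$ in the same direction. For $SL_2(\mathbb{Z})$ the number $t$ in \eqref{eq:straighten} is a coordinate of an integer vector, so $|t|\ge1$. For $\Gamma$ it is an element of $\mathbb{Z}[\phi]$, and this ring contains the small numbers $\phi^{-1}=\phi-1$, $\phi^{-2}=2-\phi$, and so on.

Progressions come from a two-parameter family of points. For all integers $a,b$, of any sign,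
\begin{equation}\label{eq:family}
\sigma_0^a\sigma_3^b\,e_1=\sigma_0^a\,(1,b\phi)=(1+ab\,\phi^2,\;b\phi)\in S .
\end{equation}
If $ab$ increases by $p$ and $b$ increases by $q$, the point moves by $(p\phi^2,q\phi)=\phi\,(p\phi,q)$.

\begin{example}\label{ex:four}
Take $p=1$, $q=2$. Let $b$ run through $-3,-1,1,3$ and let $ab$ run through $-3,-2,-1,0$; this is possible, with $a=1,2,-1,0$. The points \eqref{eq:family} are
\[
z_1=(1-3\phi^2,-3\phi),\quad z_2=(1-2\phi^2,-\phi),\quad z_3=(1-\phi^2,\phi),\quad z_4=(1,3\phi),
\]
with step $\phi\,(\phi,2)$. A vector of $S$ in this direction is the first column of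
\[
g=\sigma_2^2=\begin{pmatrix}\phi^3&2\phi\\2\phi^2&\phi^3\end{pmatrix},\qquad v=ge_1=\phi^2\,(\phi,2).
\]
The step equals $\phi^{-1}v$. Applying $g^{-1}=\begin{pmatrix}\phi^3&-2\phi\\-2\phi^2&\phi^3\end{pmatrix}$ and using $\phi^3=2\phi+1$, $\phi^4=3\phi+2$, $\phi^5=5\phi+3$, we find four points of $S$ on the line $y=3\phi^4-2\phi^2=7\phi+4$, with abscissas
\[
-7\phi-2,\qquad -6\phi-3,\qquad -5\phi-4,\qquad -4\phi-5 .
\]
The step is $\phi-1=\phi^{-1}<1$.
\end{example}

The step is short because the vector of $S$ in the direction $(\phi,2)$ is not $(\phi,2)$ but the longer vector $\phi^2(\phi,2)$. In general, if $\phi^k(p\phi,q)\in S$, a progression with step $\phi\,(p\phi,q)$ straightens to one with step $\phi^{1-k}$. Three things remain to be shown: that progressions of every length exist in each direction $(p\phi,q)$ (Section~\ref{sec:length}), that each such direction contains a vector $\phi^k(p\phi,q)$ of $S$ (Section~\ref{sec:euclid}), and that $k$ is unbounded (Section~\ref{sec:exponent}).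

\section{Progressions of every length in the direction $(p\phi,q)$}\label{sec:length}

We need integers $b_j$ in progression with difference $q$ and integers $c_j=a_jb_j$ in progression with difference $p$; the constraint is that $b_j$ divide $c_j$. Along such progressions $D=pb_j-qc_j$ does not depend on $j$, and $a_j=(p-D/b_j)/q$. So it suffices to find $D$ divisible by every $b_j$ with $D/b_j\equiv p\pmod q$. (In Example~\ref{ex:four}, $D=3$.) The congruence is automatic if all $b_j$ are $1$ modulo $q$ and $D$ is $p$ times their product.

\begin{lemma}\label{lem:length}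
For all positive integers $p,q,n$ there are $z_1,\dots,z_n\in S$ with $z_i-z_j=(i-j)\,\phi\,(p\phi,q)$ for all $i,j$.
\end{lemma}

\begin{proof}
For $1\le j\le n$ put
\[
b_j=1+qj,\qquad D=p\prod_{i=1}^n b_i,\qquad a_j=\frac{p-D/b_j}{q}.
\]
Since $D/b_j=p\prod_{i\ne j}(1+qi)\equiv p\pmod q$, each $a_j$ is an integer. We have $a_jb_j=(pb_j-D)/q$, so $b_i-b_j=q(i-j)$ and $a_ib_i-a_jb_j=p(i-j)$. By \eqref{eq:family} the points $z_j=\sigma_0^{a_j}\sigma_3^{b_j}e_1$ satisfy $z_i-z_j=(i-j)(p\phi^2,q\phi)$.
\end{proof}

\section{The ring $\mathbb{Z}[\phi]$ and words in the generators}\label{sec:ring}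

Let $K=\mathbb{Q}(\sqrt5)$ and $\mathcal{O}=\mathbb{Z}[\phi]$. Every $s\in\mathcal{O}$ is $a+b\phi$ for unique integers $a,b$; we call $b$ the \emph{$\phi$-coefficient} of $s$. Galois conjugation $s\mapsto s'$ is the field automorphism of $K$ with $\sqrt5\mapsto-\sqrt5$; thus $\phi'=-1/\phi$ and $(a+b\phi)'=a-b/\phi$. We apply it entrywise to vectors and matrices, and then $(Mu)'=M'u'$. We recall three standard facts.

\begin{enumerate}
\item[(F1)] For $s=a+b\phi\in\mathcal{O}$ the product $ss'=a^2+ab-b^2$ is an integer. So $|ss'|\ge1$ if $s\ne0$, and $|ss'|=1$ if $s$ is a unit.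
\item[(F2)] For every $R$ only finitely many $s\in\mathcal{O}$ satisfy $|s|\le R$ and $|s'|\le R$. Indeed $s-s'=b\sqrt5$ bounds $b$, and then $|s|\le R$ bounds $a$.
\item[(F3)] The units of $\mathcal{O}$ are $\pm\phi^k$, $k\in\mathbb{Z}$. Indeed $\phi(\phi-1)=1$, so these are units, and any unit can be multiplied by some $\pm\phi^k$ to give a unit $\eta=a+b\phi\in[1,\phi)$. Then $|\eta'|\le1$, so $0\le b\sqrt5=\eta-\eta'<\phi+1$ and $b\in\{0,1\}$. No number $a+\phi$ lies in $[1,\phi)$, so $b=0$ and $\eta=1$.
\end{enumerate}

Let $\mathcal{P}=\{a+b\phi:a,b\in\mathbb{Z}_{\ge0}\}$. It is closed under addition and, because $\phi^2=\phi+1$, under multiplication. Its elements dominate their conjugates: for $s=a+b\phi\in\mathcal{P}$,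
\begin{equation}\label{eq:conj}
|s'|\le a+b/\phi\le a+b\phi=s,\qquad\text{with } |s'|<s \text{ if } b\ge1 .
\end{equation}
A \emph{word} is a product, possibly empty, of the letters $\sigma_0,\dots,\sigma_3$ (no inverses). A word has determinant $1$ and entries in $\mathcal{P}$. Write $M\ge M_0$ for the entrywise order on real matrices. Every letter is $\ge I$, and if $M,M_0\ge I$ then $MM_0=M+M(M_0-I)\ge M$ and $MM_0=M_0+(M-I)M_0\ge M_0$. Hence
\begin{equation}\label{eq:dominate}
\text{every word is $\ge I$ and is $\ge$ each of its letters.}
\end{equation}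

Put $\|(x,y)\|_1=|x|+|y|$ and let $C=\{(x,y)\neq0:x,y\ge0\}$ be the closed first quadrant without the origin. Two computations are used throughout. First,
\begin{equation}\label{eq:rotation}
\sigma_0^{-1}\sigma_1=\begin{pmatrix}0&-1\\1&\phi\end{pmatrix},\qquad
J:=\sigma_0^{-1}\sigma_1\sigma_0^{-1}=\begin{pmatrix}0&-1\\1&0\end{pmatrix},
\end{equation}
so $\Gamma$ contains the rotation $J$ by $90^\circ$ and $e_2=Je_1\in S$. In particular $Me_1,Me_2\in S$ for every word $M$. Second, $\sigma_i(C)$ is the sector spanned by the two columns of $\sigma_i$, and these columns are consecutive pairs in the list $(1,0),(\phi,1),(\phi,\phi),(1,\phi),(0,1)$. So $C=\bigcup_i\sigma_i(C)$, and in terms of the ratio $x/y$ the sectors $\sigma_0(C),\dots,\sigma_3(C)$ are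
\begin{equation}\label{eq:sectors}
[\phi,\infty],\qquad[1,\phi],\qquad[1/\phi,1],\qquad[0,1/\phi].
\end{equation}

The next lemma is the property of $\Gamma$ on which the termination of the algorithm rests.

\begin{lemma}\label{lem:trace}
Let $W$ be a word that contains $\sigma_1$ or $\sigma_2$, or contains both $\sigma_0$ and $\sigma_3$. Then $|(\operatorname{tr}W)'|<\operatorname{tr}W$.
\end{lemma}

\begin{proof}
By \eqref{eq:conj} it suffices to show that the $\phi$-coefficient of $\operatorname{tr}W\in\mathcal{P}$ is positive. Since $\phi(a+b\phi)=b+(a+b)\phi$, the number $\phi s$ has positive $\phi$-coefficient for every nonzero $s\in\mathcal{P}$, and adding elements of $\mathcal{P}$ preserves this. The trace is unchanged by a cyclic permutation of the letters, so we may move any letter of $W$ to the front and write $\operatorname{tr}W=\operatorname{tr}(\sigma_jV)$ with $V$ a word. For $j=1,2,0$,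
\begin{align*}
\operatorname{tr}(\sigma_1V)&=\phi V_{11}+\phi V_{21}+V_{12}+\phi V_{22},\\
\operatorname{tr}(\sigma_2V)&=\phi V_{11}+V_{21}+\phi V_{12}+\phi V_{22},\\
\operatorname{tr}(\sigma_0V)&=V_{11}+\phi V_{21}+V_{22}.
\end{align*}
If $W$ contains $\sigma_1$ or $\sigma_2$, use the term $\phi V_{11}$, where $V_{11}\ge1$ by \eqref{eq:dominate}. If $W$ contains $\sigma_0$ and $\sigma_3$, take $j=0$; then $V$ contains $\sigma_3$, so $V_{21}\ge\phi$ by \eqref{eq:dominate}, and we use the term $\phi V_{21}$.
\end{proof}

The excluded words are the powers of $\sigma_0$ and of $\sigma_3$, whose trace $2$ equals its conjugate.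

\section{A Euclidean algorithm over $\mathbb{Z}[\phi]$}\label{sec:euclid}

Given $u_0=u\in\mathcal{O}^2\cap C$, proceed as follows. If $u_n$ lies on a coordinate axis, stop. Otherwise choose $i_{n+1}$ with $u_n\in\sigma_{i_{n+1}}(C)$ and put $u_{n+1}=\sigma_{i_{n+1}}^{-1}u_n$, which again lies in $\mathcal{O}^2\cap C$. Thus
\[
u=M_nu_n,\qquad M_n=\sigma_{i_1}\cdots\sigma_{i_n}.
\]

\begin{example}\label{ex:three}
Let $u=(\phi,3)$. Since $\phi/3<1/\phi$, the first letter is $\sigma_3$, and $u_1=(\phi,3-\phi^2)=(\phi,\phi^{-2})=\phi^{-2}(\phi^3,1)$. The ratios $\phi^3$ and $\phi^3-\phi=\phi^2$ exceed $\phi$, so two letters $\sigma_0$ follow, and $u_3=\phi^{-2}(\phi^3-2\phi,1)=\phi^{-2}(1,1)=\phi^{-3}\sigma_2e_1$. Hence $\phi^3(\phi,3)=\sigma_3\sigma_0^2\sigma_2e_1\in S$.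
\end{example}

The following statement is known, see e.g.\ \cite{Leutbecher}; we give a complete proof.

\begin{proposition}\label{prop:euclid}
Every $u\in\mathcal{O}^2\cap C$ has the form $u=c\,Me_i$ with $M$ a word, $i\in\{1,2\}$, $c\in\mathcal{O}$ and $c>0$.
\end{proposition}

If the algorithm stops at step $n$, then $u_n=ce_i$ with $c\in\mathcal{O}$, $c>0$, and $M=M_n$ works. The difficulty is termination. The norms $\|u_n\|_1$ decrease, but $\mathcal{O}$ has arbitrarily small positive elements, so no descent results. We control instead the product $\|u_n\|_1\|u_n'\|_1$, which does not change when $u_n$ is multiplied by a unit. A bound on it leaves finitely many vectors up to units, so an infinite run must return to a unit multiple of an earlier vector. Lemma~\ref{lem:trace} forbids such a return.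

\begin{proof}
Suppose the algorithm never stops. Then $u_n=(x_n,y_n)$ has $x_n,y_n>0$ for all $n$. Call $n$ \emph{balanced} if $1/3\le x_n/y_n\le3$.

\emph{Step 1: infinitely many $n$ are balanced.} If $i_{n+1}\in\{1,2\}$, then $x_n/y_n\in[1/\phi,\phi]$ by \eqref{eq:sectors}. So we may assume that $i_n\in\{0,3\}$ for all large $n$. The sequence $(i_n)$ is not eventually $0$: otherwise $y_n$ would be eventually constant while $x_n$ drops by $\phi y_n$ at each step and stays positive. Exchanging the coordinates shows that it is not eventually $3$. Hence $i_{n+1}=0$ and $i_{n+2}=3$ for infinitely many $n$. For such $n$ we have $x_{n+1}/y_{n+1}\le1/\phi$ and $u_n=\sigma_0u_{n+1}=(x_{n+1}+\phi y_{n+1},\,y_{n+1})$, so $x_n/y_n\in[\phi,\phi+1/\phi]=[\phi,\sqrt5]$, and $n$ is balanced.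

\emph{Step 2: the product is bounded at balanced times.} Let $|M_n|$ be the sum of the entries of $M_n$. All quantities in $u=M_nu_n$ are nonnegative, so for balanced $n$
\[
\|u\|_1\ge|M_n|\min(x_n,y_n)\ge\tfrac14\,|M_n|\,\|u_n\|_1 .
\]
This is where balance is needed: a vector $u_n$ close to an axis sees only one column of $M_n$. On the conjugate side, $\det M_n=1$ implies that the entries of $M_n^{-1}$ are, up to sign and position, those of $M_n$. By \eqref{eq:conj} the absolute values of the entries of $(M_n^{-1})'$ sum to at most $|M_n|$, so
\[
\|u_n'\|_1=\|(M_n^{-1})'u'\|_1\le|M_n|\,\|u'\|_1 .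
\]
The factor $|M_n|$ cancels in the product: $\|u_n\|_1\|u_n'\|_1\le B:=4\|u\|_1\|u'\|_1$.

\emph{Step 3: a return up to a unit.} For balanced $n$ choose $k_n\in\mathbb{Z}$ such that $\tilde u_n=\phi^{k_n}u_n$ satisfies $1\le\|\tilde u_n\|_1<\phi$. As $|(\phi^{k_n})'|=\phi^{-k_n}$, we have $\|\tilde u_n\|_1\|\tilde u_n'\|_1\le B$, hence $\|\tilde u_n'\|_1\le B$. By (F2) the vectors $\tilde u_n$ take finitely many values. So there are $n<m$ with $u_n=\eta u_m$ and $\eta=\phi^h$, $h\in\mathbb{Z}$. The nonempty word $W=\sigma_{i_{n+1}}\cdots\sigma_{i_m}$ satisfies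
\[
Wu_m=u_n=\eta u_m .
\]

\emph{Step 4: the contradiction.} By \eqref{eq:dominate}, $W$ dominates a letter; a letter is $\ge I$ and has a positive off-diagonal entry; and both coordinates of $u_m$ are positive. Hence $\|Wu_m\|_1>\|u_m\|_1$, that is, $\eta>1$. Powers of $\sigma_0$ and of $\sigma_3$ have $1$ as their only eigenvalue, so $W$ is not such a power and Lemma~\ref{lem:trace} applies to it. But $\det W=1$ gives $\operatorname{tr}W=\eta+\eta^{-1}$, and $\eta'=(-1)^h\eta^{-1}$ gives $(\operatorname{tr}W)'=(-1)^h(\eta^{-1}+\eta)$. Thus $|(\operatorname{tr}W)'|=\operatorname{tr}W$, contradicting Lemma~\ref{lem:trace}.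
\end{proof}

\begin{remark}
Step 4 cannot be dispensed with. For the two letters $\begin{pmatrix}1&1\\0&1\end{pmatrix}$ and $\begin{pmatrix}1&0\\1&1\end{pmatrix}$ of $SL_2(\mathbb{Z})$, whose sectors also cover $C$, the same algorithm started at $(\phi,1)$ runs forever: the product of the two letters is $\begin{pmatrix}2&1\\1&1\end{pmatrix}$, it maps $(\phi,1)$ to $\phi^2(\phi,1)$, and its trace $3$ equals its conjugate.
\end{remark}

\section{Large exponents and the proof of Theorem~\ref{thm:main}}\label{sec:exponent}

Examples~\ref{ex:four} and~\ref{ex:three} give vectors $\phi^k(p\phi,q)\in S$ with $k=2$ and $k=3$. To make $k$ large without running the algorithm, we read $k$ off from a comparison with the conjugate. For positive integers $p,q$ and $v=\lambda\,(p\phi,q)$ with $\lambda=\phi^k$ we have $|\lambda'|=\lambda^{-1}$, hence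
\begin{equation}\label{eq:ratio}
\frac{\|v\|_1}{\|v'\|_1}=\lambda^2\,\frac{p\phi+q}{p\phi^{-1}+q}\le\lambda^2\phi^2 .
\end{equation}
So $\lambda$ is large as soon as $v$ is much longer than $v'$. We force this by choosing a direction whose word begins with a high power of a matrix that expands $C$ faster than its conjugate expands anything. The shear $\sigma_0$ is not such a matrix: $(p\phi,1)=\sigma_0^pe_2$ has $k=0$ for every $p$. The product
\[
A=\sigma_0\sigma_3=\begin{pmatrix}1+\phi^2&\phi\\\phi&1\end{pmatrix},\qquad
A'=\begin{pmatrix}1+\phi^{-2}&-\phi^{-1}\\-\phi^{-1}&1\end{pmatrix},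
\]
is one. The column sums of $A$ are $1+\phi+\phi^2=2\phi^2$ and $\phi+1=\phi^2$. The column sums of the absolute values of the entries of $A'$ are $1+\phi^{-1}+\phi^{-2}=2$ and $1+\phi^{-1}=\phi<2$. Therefore
\begin{equation}\label{eq:expand}
\|Az\|_1\ge\phi^2\|z\|_1\quad(z\in C),\qquad \|A'z\|_1\le2\|z\|_1\quad(z\in\mathbb{R}^2),
\end{equation}
and $\phi^2>2$.

\begin{proposition}\label{prop:exponent}
For every $\Lambda>0$ there are coprime positive integers $p,q$ and a unit $\lambda=\phi^k>\Lambda$ with $\lambda\,(p\phi,q)\in S$.
\end{proposition}

\begin{proof}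
Let $m\ge1$. The cone $A^m(C)\subset C$ has nonempty interior, and the ratios $p\phi/q$ with $p,q$ coprime positive integers are dense in $(0,\infty)$. So there are such $p,q$ with $u=(p\phi,q)\in A^m(C)$. Then $A^{-m}u\in\mathcal{O}^2\cap C$, and Proposition~\ref{prop:euclid} gives $A^{-m}u=cz$ with $z=Me_i$, $M$ a word, $c\in\mathcal{O}$, $c>0$.

The scalar $c$ is a unit. Indeed $u=c\,A^mz$ with $A^mz\in\mathcal{O}^2$, so $c$ divides $p\phi$ and $q$ in $\mathcal{O}$. As $\phi$ is a unit, $c$ divides $p$. As $p,q$ are coprime, $1=\alpha p+\beta q$ for some integers $\alpha,\beta$, so $c$ divides $1$. By (F3) and $c>0$, we have $c=\lambda^{-1}$ with $\lambda=\phi^k$, and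
\[
v:=\lambda u=A^mMe_i\in S .
\]

All vectors $A^jz$, $j\ge0$, lie in $C$, so \eqref{eq:expand} gives $\|v\|_1\ge\phi^{2m}\|z\|_1$. The coordinates of $z$ lie in $\mathcal{P}$, because $z$ is a column of a word; so \eqref{eq:expand} and \eqref{eq:conj} give $\|v'\|_1=\|(A')^mz'\|_1\le2^m\|z'\|_1\le2^m\|z\|_1$. With \eqref{eq:ratio},
\[
\Big(\frac{\phi^2}{2}\Big)^m\le\frac{\|v\|_1}{\|v'\|_1}\le\lambda^2\phi^2 .
\]
Since $\phi^2/2>1$, we obtain $\lambda>\Lambda$ for $m$ large.
\end{proof}

Note that the proof needs Proposition~\ref{prop:euclid} in its full form, with $M$ a word and not merely an element of $\Gamma$: this is what places $z$ in $C$ and gives $\|z'\|_1\le\|z\|_1$, so that the unknown tail $M$ cannot undo the gain from $A^m$.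

Let $E$ be the set of $k\in\mathbb{Z}$ such that $\phi^k(p\phi,q)\in S$ for some coprime positive integers $p,q$. By Proposition~\ref{prop:exponent}, $E$ is unbounded above.

\begin{proposition}\label{prop:step}
For every $k\in E$ and every $n\ge1$ there are $x_1,\dots,x_n\in S$ with $x_i-x_j=(i-j)\,\phi^{1-k}e_1$ for all $i,j$.
\end{proposition}

\begin{proof}
Let $v=\phi^k(p\phi,q)=ge_1$ with $g\in\Gamma$. The points of Lemma~\ref{lem:length} satisfy $z_i-z_j=(i-j)\,\phi^{1-k}v$. Apply \eqref{eq:straighten} with $t=\phi^{1-k}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]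
Choose $k\in E$ with $\phi^k>n\phi/\epsilon$ and take $x_1,\dots,x_n$ from Proposition~\ref{prop:step}. They are distinct, lie on one horizontal line, form a progression with difference $(\phi^{1-k},0)$, and satisfy $\|x_i-x_j\|\le(n-1)\phi^{1-k}<\epsilon$.
\end{proof}

\section{Proof of Theorem~\ref{thm:more}}\label{sec:more}

\emph{(a)} The first assertion is Proposition~\ref{prop:step}. Taking every $h$-th term of a progression of length $hn$ with step $\phi^{1-k}$ gives a progression of length $n$ with step $h\phi^{1-k}$. So all numbers $h\phi^{1-k}$ with $h\in\mathbb{N}$, $k\in E$ are steps of progressions of every length. An interval $(\alpha,\beta)\subset(0,\infty)$ contains a positive multiple of $\phi^{1-k}$ as soon as $\phi^{1-k}<\beta-\alpha$, which holds for large $k\in E$.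

\emph{(b)} For the first assertion take $t=\phi^{1-k}<\epsilon$ with $k\in E$ and a progression with step $t$ and more than $L/t+1$ terms. It spans a length greater than $L$. In the segment of length $L$ whose left endpoint is the first term, every point is within $t<\epsilon$ of the nearest term on its left, and that term lies in the segment.

For the second assertion take $t=\phi^{1-k}$, $k\in E$, with $2\delta/t>n+1$. Each interval $(f_i-\delta,f_i+\delta)$ has length greater than $(n+1)t$ and so contains at least $n$ integer multiples of $t$. Hence we can choose integers $m_1,\dots,m_n$ one after another, each different from the at most $n-1$ earlier ones, with $|tm_i-f_i|<\delta$. Let $\mu=\max_i|m_i|$. By (a), $S$ contains a progression $\{w+tme_1:|m|\le\mu\}$. Put $x_i=w+tm_ie_1$.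

\emph{(c)} Let the slope of $\ell$ lie in $K\cup\{\infty\}$. Then $\ell$ contains a nonzero vector of $K^2$ and, after clearing denominators, a nonzero vector $u\in\mathcal{O}^2$. Some power $J^j$ of the rotation \eqref{eq:rotation} takes $u$ into $C$. By Proposition~\ref{prop:euclid}, $J^ju=cMe_i$ with $c>0$, and $e_2=Je_1$; so $\ell=\mathbb{R}\,ge_1$ for some $g\in\Gamma$. Take a horizontal progression $x_1,\dots,x_n\in S$ of diameter less than $\epsilon/\|ge_1\|$, with step $t$, from Theorem~\ref{thm:main}. The points $gx_j\in S$ satisfy $gx_i-gx_j=(i-j)\,t\,ge_1$; they are distinct, lie on a line parallel to $\ell$, and have pairwise distances less than $\epsilon$. Conversely, $S\subset\mathcal{O}^2$ because $\Gamma\subset SL_2(\mathcal{O})$. Two distinct points of $S$ therefore differ by a nonzero vector of $\mathcal{O}^2$, whose slope lies in $K\cup\{\infty\}$. A line of any other slope contains at most one point of $S$.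

\emph{(d)} Van der Waerden's theorem states that for all $r,n$ there is a number $N(r,n)$ such that, whenever the terms of an arithmetic progression of length $N(r,n)$ are colored with $r$ colors, some $n$ terms of one color form an arithmetic progression. Color each point of $S$ by an index $i$ with the point in $S_i$. For each $n$, Theorem~\ref{thm:main} gives a horizontal progression in $S$ with $N(r,n)$ terms and diameter less than $1/n$, hence an $n$-term horizontal progression of diameter less than $1/n$ inside some $S_{i(n)}$. Some index $i$ equals $i(n)$ for infinitely many $n$. Given $n_0$ and $\epsilon$, choose such an $n$ with $n\ge n_0$ and $1/n\le\epsilon$, and keep the first $n_0$ terms. \qed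

\section{Where the clusters lie}\label{sec:where}

``Arbitrarily many'' in Theorem~\ref{thm:main} cannot be replaced by ``infinitely many'', and the crowding occurs on varying lines. To see this concretely we use, for the first time, that the lattice $\Gamma$ is a discrete subgroup of $SL_2(\mathbb{R})$.

\begin{proposition}\label{prop:coordinates}
Every coordinate of every point of $S$ lies in $\mathcal{P}\cup(-\mathcal{P})$.
\end{proposition}

\begin{proof}
The rotation $J$ preserves $S$ and permutes coordinates up to sign, so it suffices to treat $v\in S\cap C$. Write $v=cMe_i$ as in Proposition~\ref{prop:euclid}. Both $v$ and $Me_i$ lie in $\Gamma e_1$, so $\gamma e_1=ce_1$ for some $\gamma\in\Gamma$. This $\gamma$ is upper triangular with diagonal entries $c,c^{-1}$, and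
\[
\gamma^j\sigma_0\gamma^{-j}=\begin{pmatrix}1&c^{2j}\phi\\0&1\end{pmatrix}\qquad(j\in\mathbb{Z}).
\]
If $c\ne1$, these matrices are different from $I$ and accumulate at $I$, which is impossible in a discrete group. So $c=1$, and $v$ is a column of the word $M$.
\end{proof}

Only finitely many elements of $\mathcal{P}$ lie below a given bound, so a bounded region contains finitely many points of $S$. In particular a line $y=c$ with $c\neq0$ meets $S$ in a discrete set invariant under $x\mapsto x+\phi c$, with finitely many points in each period, and on that line the gaps are bounded below. Moreover, tight clusters lie far out. Let $(s_1,c)$ and $(s_2,c)$ be distinct points of $S$ with $|s_1-s_2|<\epsilon$. Then $|s_1'-s_2'|>1/\epsilon$ by (F1), while $|s_i'|\le|s_i|$ by Proposition~\ref{prop:coordinates} and \eqref{eq:conj}. Hence $\max(|s_1|,|s_2|)>1/(2\epsilon)$.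

\begin{thebibliography}{9}

\bibitem{Bashan}
Sahar Bashan, \emph{On Non-Uniformly Discrete Orbits}, arXiv:2409.05935 (2024).

\bibitem{Leutbecher}
Leutbecher, 1967.

\end{thebibliography}
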